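\title{Large zero-dimensional closed subspaces of Eberlein compacta}

\begin{abstract}
We prove that if $\mathfrak b>\omega_1$, then every Eberlein compact space of weight $\omega_1$ contains a closed zero-dimensional subspace of weight $\omega_1$. The statement therefore holds under $\mathsf{MA}+\neg\mathsf{CH}$. It fails if there is a Luzin set, in particular under $\mathsf{CH}$, so it is independent of $\mathsf{ZFC}$. We also treat other weights. If $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)=\mu$, then the analogous statement for an infinite weight $\kappa$ holds if and only if $\operatorname{cf}\kappa\neq\mu$. For uniform Eberlein compacta it holds for every regular uncountable $\kappa$ with $\kappa<\mathrm{non}(\mathcal M)$ or $\kappa>\mathrm{cov}(\mathcal M)$. The method is to code each point of $c_0(\Gamma)$ by a function in $\omega^\omega$ whose upper bounds describe dense open sets of reals avoided by all coordinates of the point.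
\end{abstract}

\section{The question and the results}\label{sec:intro}

All compact spaces are Hausdorff. An \emph{Eberlein compact} is a compact space homeomorphic to a subset of a Banach space that is compact in the weak topology. It is \emph{uniform Eberlein} if the Banach space can be taken to be a Hilbert space. The \emph{weight} $w(X)$ of a space $X$ is the least cardinality of a base for its topology; a compact space is metrizable exactly when its weight is countable. A space is \emph{zero-dimensional} if it has a base of clopen sets. A compact space with a base of $\kappa$ clopen sets embeds in $\{0,1\}^\kappa$ by means of their characteristic functions, so zero-dimensional compacta are combinatorial objects, and one may ask whether an Eberlein compact always has a closed combinatorial part as large as itself. For an infinite cardinal $\kappa$ consider the statement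
\begin{quote}
$P(\kappa)$: \emph{every Eberlein compact $K$ with $w(K)=\kappa$ contains a closed zero-dimensional subspace $L$ with $w(L)=\kappa$.}
\end{quote}
Let $P_u(\kappa)$ be the same statement for uniform Eberlein compacta $K$. Then $P(\kappa)$ implies $P_u(\kappa)$.

For a set $S$ let $A(S)=S\cup\{\infty\}$ be the one-point compactification of the discrete space $S$: the points of $S$ are isolated and the neighborhoods of $\infty$ are the sets that contain $\infty$ and have finite complement. These sets and the singletons of $S$ are clopen and form a base, so $A(S)$ is zero-dimensional, and $w(A(S))=|S|$ for infinite $S$.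

\begin{example}\label{ex:omega}
$P(\omega)$ holds. A compact space of weight $\omega$ is infinite and metrizable, so it contains an injective convergent sequence. The sequence together with its limit is a closed copy of $A(\omega)$.
\end{example}

\begin{example}\label{ex:ball}
Let $\Gamma$ be infinite and let $K$ be the closed unit ball of $\ell_2(\Gamma)$ with the weak topology, which on $K$ is the topology of pointwise convergence (see Section~\ref{sec:c0}). This $K$ is a compact subspace of $[-1,1]^\Gamma$, so $w(K)\le|\Gamma|$, and it is convex, hence connected. But $0$ and the unit vectors $e_\gamma$ form a closed copy of $A(\Gamma)$, which has weight $|\Gamma|$.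
\end{example}

These examples suggest that $P(\kappa)$ should be a theorem of $\mathsf{ZFC}$: a large Eberlein compact has many points that live on different coordinates, and one hopes to select among them a family that behaves like the unit vectors. The guess is wrong, since $P(\omega_1)$ fails under the continuum hypothesis (Corollary~\ref{cor:indep}). This leads to the following problem, which we take from \cite{Marciszewski}.
\begin{quote}
\emph{Is it consistent with $\mathsf{ZFC}$ that every Eberlein compact of weight $\omega_1$ contains a closed zero-dimensional subspace of weight $\omega_1$?}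
\end{quote}
The answer is yes. To state the results we recall some cardinal characteristics of the continuum $\mathfrak c$.

For $f,g\in\omega^\omega$ we write $f\le g$ if $f(i)\le g(i)$ for all $i$, and $f\le^*g$ if this holds for all but finitely many $i$. The cardinal $\mathfrak b$ is the least size of a family $F\subset\omega^\omega$ for which no $g$ satisfies $f\le^*g$ for all $f\in F$. The cardinal $\mathfrak d$ is the least size of a \emph{dominating} family $D\subset\omega^\omega$, that is, one such that every $f$ satisfies $f\le^*g$ for some $g\in D$. A set of reals is \emph{nowhere dense} if its closure in $\mathbb R$ has empty interior, and \emph{meager} if it is a countable union of nowhere dense sets; $\mathcal M$ denotes the ideal of meager sets. Then $\mathrm{add}(\mathcal M)$ is the least size of a family of meager sets with nonmeager union, $\mathrm{cov}(\mathcal M)$ is the least size of a family of meager sets that covers $\mathbb R$, $\mathrm{non}(\mathcal M)$ is the least size of a nonmeager set, and $\mathrm{cof}(\mathcal M)$ is the least size of a family of meager sets such that every meager set is contained in one of them. The cardinal $\mathrm{add}(\mathcal M)$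 is regular, and
\begin{equation}\label{eq:cichon}
\omega_1\le\mathrm{add}(\mathcal M)\le\mathfrak b\le\mathfrak d\le\mathrm{cof}(\mathcal M)\le\mathfrak c ;
\end{equation}
the middle inequalities are part of Cicho\'n's diagram \cite[Ch.~2]{BJ}. Under $\mathsf{CH}$ all cardinals in \eqref{eq:cichon} equal $\omega_1$. Martin's axiom $\mathsf{MA}$ will be used only through two facts: it implies $\mathrm{add}(\mathcal M)=\mathfrak c$ (Martin--Solovay), so that all cardinals in \eqref{eq:cichon} except possibly $\omega_1$ equal $\mathfrak c$, and $\mathsf{MA}+\mathfrak c>\omega_1$ is consistent relative to $\mathsf{ZFC}$ (Solovay--Tennenbaum). A \emph{Luzin set} is an uncountable set of reals all of whose nowhere dense subsets are countable.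

\begin{theorem}\label{thm:main}
If $\mathfrak b>\omega_1$, then $P(\omega_1)$ holds. Hence $P(\omega_1)$ is consistent with $\mathsf{ZFC}$.
\end{theorem}

The proof uses $\mathfrak b>\omega_1$ only through a pigeonhole property of $\omega_1$, which makes sense for other cardinals.

\begin{definition}\label{def:tame}
A regular uncountable cardinal $\lambda$ is \emph{tame} if for every family $(f_\alpha)_{\alpha<\lambda}$ in $\omega^\omega$ there are $A\subset\lambda$ with $|A|=\lambda$ and $g\in\omega^\omega$ such that $f_\alpha\le g$ for all $\alpha\in A$.
\end{definition}

Every regular $\lambda$ with $\omega<\lambda<\mathfrak b$ or $\lambda>\mathfrak d$ is tame (Lemma~\ref{lem:tame}).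

\begin{theorem}\label{thm:tame}
\begin{itemize}
\item[(a)] If $\lambda$ is tame, then every Eberlein compact of weight at least $\lambda$ contains a closed zero-dimensional subspace of weight exactly $\lambda$. In particular $P(\lambda)$ holds.
\item[(b)] If $\kappa$ is singular, $\kappa$ is a limit of tame cardinals, and $\operatorname{cf}\kappa$ is $\omega$ or tame, then $P(\kappa)$ holds.
\end{itemize}
\end{theorem}

In the other direction, sets of reals of Luzin type give counterexamples.

\begin{theorem}\label{thm:luzin}
Let $\operatorname{cf}\kappa=\mu>\omega$ (possibly $\kappa=\mu$). Suppose that there is $X\subset[0,1]$ with $|X|=\mu$ all of whose nowhere dense subsets have size less than $\mu$. Then $P(\kappa)$ fails, and even $P_u(\kappa)$ fails.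
\end{theorem}

\begin{corollary}\label{cor:indep}
If there is a Luzin set, in particular under $\mathsf{CH}$, then $P(\omega_1)$ fails. Thus $P(\omega_1)$ is independent of $\mathsf{ZFC}$.
\end{corollary}

When the inner cardinals in \eqref{eq:cichon} coincide, Theorems~\ref{thm:tame} and~\ref{thm:luzin} decide $P(\kappa)$ for all $\kappa$.

\begin{theorem}\label{thm:sharp}
If $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)=\mu$, then for every infinite cardinal $\kappa$,
\[
P(\kappa)\iff\operatorname{cf}\kappa\neq\mu .
\]
Thus under $\mathsf{MA}$ we have $P(\kappa)\iff\operatorname{cf}\kappa\neq\mathfrak c$, and under $\mathsf{CH}$ we have $P(\kappa)\iff\operatorname{cf}\kappa\neq\omega_1$.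
\end{theorem}

\begin{theorem}\label{thm:uniform}
If $\kappa$ is regular and uncountable, and $\kappa<\mathrm{non}(\mathcal M)$ or $\kappa>\mathrm{cov}(\mathcal M)$, then $P_u(\kappa)$ holds.
\end{theorem}

For $\kappa=\omega_1$ these results give
\[
\mathfrak b>\omega_1\ \Rightarrow\ P(\omega_1)\ \Rightarrow\ P_u(\omega_1)\ \Rightarrow\ \text{there is no Luzin set},
\qquad
\mathrm{non}(\mathcal M)>\omega_1\ \Rightarrow\ P_u(\omega_1).
\]
We do not determine whether these implications reverse.

Section~\ref{sec:c0} translates ``large weight'' and ``zero-dimensional'' into properties of coordinates. Section~\ref{sec:model} studies a family of spaces for which the problem reduces to a question about sets of reals, and proves Theorem~\ref{thm:luzin}. The main idea and the proofs of Theorems~\ref{thm:tame}(a) and~\ref{thm:main} are in Section~\ref{sec:coding}; the remaining theorems follow in Sections~\ref{sec:singular}--\ref{sec:uniform}. Two counting facts are used throughout. A union of fewer than $\operatorname{cf}\kappa$ sets of size less than $\kappa$ has size less than $\kappa$. Consequently, if $\lambda$ is regular, then every map from a set of size $\lambda$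 to a set of size less than $\lambda$ is constant on a subset of size $\lambda$; we call this the \emph{pigeonhole principle}.

\section{Weight and dimension in terms of coordinates}\label{sec:c0}

For a set $\Gamma$, the space $c_0(\Gamma)$ consists of the functions $x\colon\Gamma\to\mathbb R$ such that $\{\gamma:|x(\gamma)|\ge\varepsilon\}$ is finite for every $\varepsilon>0$. By the theorem of Amir and Lindenstrauss \cite{AL}, every Eberlein compact is homeomorphic to a subset $K$ of some $c_0(\Gamma)$ that is compact in the topology of pointwise convergence, that is, as a subspace of the product $\mathbb R^\Gamma$. We call such $K$ \emph{pointwise compact}. It is closed in $\mathbb R^\Gamma$, so for $Y\subset K$ the closure $\overline Y$ is the same in $K$ and in $\mathbb R^\Gamma$, and $\overline Y$ is again pointwise compact.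

For uniform Eberlein compacta the representation is elementary. A Hilbert space is isometric to some real $\ell_2(\Gamma)\subset c_0(\Gamma)$ (a complex space viewed as a real one has the same weak topology). A weakly compact set is norm bounded, by the uniform boundedness principle. On a bounded subset of $\ell_2(\Gamma)$ the weak and the pointwise topologies coincide, because there each functional $\langle\cdot,y\rangle$ is a uniform limit of functionals $\langle\cdot,y'\rangle$ with finitely supported $y'$.

For $x\in c_0(\Gamma)$ the support $\operatorname{supp}x=\{\gamma:x(\gamma)\neq0\}$ is countable, being the union of the finite sets $\{\gamma:|x(\gamma)|\ge1/n\}$. For $Y\subset c_0(\Gamma)$ let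
\[
\Gamma_Y=\bigcup_{x\in Y}\operatorname{supp}x
\]
be the set of coordinates that $Y$ uses. The \emph{density} $d(X)$ of a space $X$ is the least size of a dense subset; $d(X)\le w(X)$, since one may pick a point in each nonempty member of a base. The first lemma says that weight counts the coordinates in use.

\begin{lemma}\label{lem:weight}
Let $K\subset c_0(\Gamma)$ be pointwise compact.
\begin{itemize}
\item[(a)] $\Gamma_{\overline Y}=\Gamma_Y$ for every $Y\subset K$.
\item[(b)] If $w(K)$ or $|\Gamma_K|$ is uncountable, then $w(K)=d(K)=|\Gamma_K|$.
\item[(c)] Let $A\subset\Gamma$ be uncountable, and let $x_\gamma\in K$ satisfy $x_\gamma(\gamma)\neq0$ for $\gamma\in A$. Then $\overline{\{x_\gamma:\gamma\in A\}}$ has weight $|A|$.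
\end{itemize}
\end{lemma}

\begin{proof}
(a) The set $\{x:x(\gamma)=0\}$ is closed in $\mathbb R^\Gamma$, so if all $x\in Y$ vanish at $\gamma$, then all $x\in\overline Y$ do.

(b) Restriction to $\Gamma_K$ is a continuous injection of $K$ into $\mathbb R^{\Gamma_K}$, hence an embedding, and so $w(K)\le|\Gamma_K|\cdot\omega$. If $D\subset K$ is dense and $|D|=d(K)$, then $\Gamma_K=\Gamma_D$ by (a), so $|\Gamma_K|\le d(K)\cdot\omega$. Thus
\[
w(K)\le|\Gamma_K|\cdot\omega,\qquad |\Gamma_K|\le d(K)\cdot\omega,\qquad d(K)\le w(K).
\]
If $w(K)$ is uncountable, then so is $|\Gamma_K|$ by the first inequality; if $|\Gamma_K|$ is uncountable, then so are $d(K)$ and $w(K)$ by the other two. In either case the factors $\omega$ can be dropped, and the three cardinals are equal.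

(c) Let $Y=\{x_\gamma:\gamma\in A\}$. Then $A\subset\Gamma_Y$ and $|\Gamma_Y|\le|A|\cdot\omega=|A|$. By (a) and (b), $w(\overline Y)=|\Gamma_Y|=|A|$.
\end{proof}

The second lemma is our only tool for proving zero-dimensionality. Recall that subspaces and products of zero-dimensional spaces are zero-dimensional: traces of clopen sets are clopen, and so are basic boxes with clopen sides.

\begin{lemma}\label{lem:zerodim}
A closed nowhere dense set $C\subset\mathbb R$ is zero-dimensional. Hence, if $K\subset c_0(\Gamma)$ is pointwise compact, $Y\subset K$, and $E_\gamma=\{x(\gamma):x\in Y\}$ is nowhere dense for every $\gamma\in\Gamma$, then $\overline Y$ is zero-dimensional.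
\end{lemma}

\begin{proof}
Let $c\in C$ and $\varepsilon>0$. Since $C$ contains no interval, there are $u\in(c-\varepsilon,c)\setminus C$ and $v\in(c,c+\varepsilon)\setminus C$. Then $(u,v)\cap C=[u,v]\cap C$ is a clopen neighborhood of $c$ in $C$ contained in $(c-\varepsilon,c+\varepsilon)$. For the second claim, the product $\prod_\gamma\overline{E_\gamma}$ is closed in $\mathbb R^\Gamma$, contains $Y$, and is zero-dimensional; so is its subspace $\overline Y$.
\end{proof}

By these two lemmas it suffices to find a set $Y\subset K$ that uses many coordinates and takes a nowhere dense set of values at each of them.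

\section{One shared coordinate: the counterexamples}\label{sec:model}

In Example~\ref{ex:ball} the unit vectors have disjoint supports. The simplest way to destroy this is to give every unit vector $e_\beta$ a value $\tau(\beta)$ at one extra coordinate shared by all of them. Let $S$ be an uncountable set, let $\tau\colon S\to[0,1]$ be any function, and put
\[
K_\tau=\bigl([0,1]\times\{\infty\}\bigr)\cup\{(\tau(\beta),\beta):\beta\in S\}\subset[0,1]\times A(S).
\]
The points $(\tau(\beta),\beta)$ are isolated in $K_\tau$, since $[0,1]\times\{\beta\}$ is open. They form a discrete, hence zero-dimensional, subspace of weight $|S|$, so the difficulty lies entirely in the requirement that $L$ be closed: isolated points accumulate on the segment $[0,1]\times\{\infty\}$, and they must not fill an interval there.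

\begin{lemma}\label{lem:model}
Let $|S|=\kappa>\omega$ and $\tau\colon S\to[0,1]$.
\begin{itemize}
\item[(a)] $K_\tau$ is a uniform Eberlein compact of weight $\kappa$.
\item[(b)] $K_\tau$ contains a closed zero-dimensional subspace of weight $\kappa$ if and only if there is $S'\subset S$ with $|S'|=\kappa$ such that $\tau[S']$ is nowhere dense.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A point of $[0,1]\times A(S)$ outside $K_\tau$ has the form $(t,\beta)$ with $\beta\in S$ and $t\neq\tau(\beta)$, and its neighborhood $([0,1]\setminus\{\tau(\beta)\})\times\{\beta\}$ misses $K_\tau$. So $K_\tau$ is closed, hence compact. Let $*$ be a point not in $S$ and map $[0,1]\times A(S)$ to $\ell_2(\{*\}\cup S)$ by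
\[
(t,\beta)\mapsto te_*+e_\beta,\qquad(t,\infty)\mapsto te_* .
\]
The map is injective. Its coordinate at $*$ is the projection to $[0,1]$, and its coordinate at $\beta$ is the characteristic function of the clopen set $[0,1]\times\{\beta\}$, so it is continuous for the pointwise topology. Its image is bounded in norm by $\sqrt2$, so it is weakly continuous. A continuous injection of a compact space into a Hausdorff space is an embedding, so $K_\tau$ is uniform Eberlein. Finally $w(K_\tau)\le w([0,1]\times A(S))=\kappa$, and every base of $K_\tau$ contains the $\kappa$ singletons of isolated points.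

(b) Suppose that $|S'|=\kappa$ and $\tau[S']$ is nowhere dense. Let $L$ be the closure of $\{(\tau(\beta),\beta):\beta\in S'\}$. It has $\kappa$ isolated points, so $w(L)=\kappa$, and it lies in $\overline{\tau[S']}\times A(S)$, which is zero-dimensional by Lemma~\ref{lem:zerodim}.

Conversely, let $L\subset K_\tau$ be closed and zero-dimensional of weight $\kappa$, and put $S'=\{\beta\in S:(\tau(\beta),\beta)\in L\}$. Then $L\subset[0,1]\times(S'\cup\{\infty\})$. The subspace $S'\cup\{\infty\}$ of $A(S)$ has a base consisting of singletons and cofinite sets, so $\kappa=w(L)\le|S'|+\omega$, and $|S'|=\kappa$ because $\kappa>\omega$. Suppose that $\tau[S']$ is not nowhere dense. Then it is dense in some nonempty open interval $J\subset[0,1]$. Let $t\in J$ and let $W\times(A(S)\setminus F)$ be a basic neighborhood of $(t,\infty)$, with $W$ open and $F\subset S$ finite. The nonempty open set $W\cap J$ contains infinitely many points of $\tau[S']$, and only finitely many of them belong to $\tau[F]$. So there is $\beta\in S'\setminus F$ with $\tau(\beta)\in W$, and $(\tau(\beta),\beta)$ is a point of $L$ in the given neighborhood. As $L$ is closed, $J\times\{\infty\}\subset L$.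 An interval has no proper nonempty clopen subsets, so it is not zero-dimensional, while subspaces of $L$ are. This contradiction shows that $\tau[S']$ is nowhere dense.
\end{proof}

To defeat $P_u(\kappa)$ it is now enough to choose $\tau$ so that every subset of $S$ of full size has a somewhere dense image. For $\kappa=\mu$ we let $\tau$ enumerate the set $X$ of Theorem~\ref{thm:luzin}. For singular $\kappa$ we spread $S$ over $X$ with fibers of size less than $\kappa$, so that a set of size $\kappa$ must meet $\mu$ fibers.

\begin{proof}[Proof of Theorem~\ref{thm:luzin}]
Let $X=\{t_\xi:\xi<\mu\}$ be an injective enumeration. Choose cardinals $1\le\kappa_\xi<\kappa$ for $\xi<\mu$ as follows: $\kappa_\xi=1$ if $\kappa=\mu$, and $(\kappa_\xi)_{\xi<\mu}$ increasing and cofinal in $\kappa$ if $\kappa$ is singular. Let $B_\xi$ be pairwise disjoint sets with $|B_\xi|=\kappa_\xi$, let $S=\bigcup_{\xi<\mu}B_\xi$, and let $\tau$ take the value $t_\xi$ on $B_\xi$. In both cases $|S|=\kappa>\omega$, so $K_\tau$ is a uniform Eberlein compact of weight $\kappa$.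

Let $S'\subset S$ be such that $\tau[S']$ is nowhere dense, and let $T=\{\xi:t_\xi\in\tau[S']\}$. By the hypothesis on $X$ we have $|T|=|\tau[S']|<\mu=\operatorname{cf}\kappa$. Since $S'\subset\bigcup_{\xi\in T}B_\xi$ and $|B_\xi|<\kappa$, we get $|S'|<\kappa$. By Lemma~\ref{lem:model}(b), $K_\tau$ has no closed zero-dimensional subspace of weight $\kappa$.
\end{proof}

For $\mu=\omega$ no such set $X$ exists, because an infinite subset of $[0,1]$ contains an injective convergent sequence, which is nowhere dense. For uncountable $\mu$ the following construction provides one.

\begin{lemma}\label{lem:luzinset}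
If $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)=\mu$, then there is $X\subset[0,1]$ with $|X|=\mu$ all of whose nowhere dense subsets have size less than $\mu$.
\end{lemma}

\begin{proof}
Let $\{M_\xi:\xi<\mu\}$ be a family of meager sets such that every meager set is contained in some $M_\xi$. Choose $t_\xi$ recursively in $[0,1]\setminus\bigcup_{\eta<\xi}(M_\eta\cup\{t_\eta\})$. This is possible: the union has fewer than $\mathrm{add}(\mathcal M)$ meager terms, so it is meager, and $[0,1]$ is not meager by the Baire category theorem. Let $X=\{t_\xi:\xi<\mu\}$; the points $t_\xi$ are distinct. If $N\subset X$ is nowhere dense, then $N\subset M_\xi$ for some $\xi$, and $t_\eta\notin M_\xi$ for $\eta>\xi$. So $N\subset\{t_\eta:\eta\le\xi\}$ has size less than $\mu$.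
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:indep}]
Uncountable subsets and translates of Luzin sets are Luzin sets. A Luzin set has uncountable intersection with some interval $[n,n+1]$, so if there is one, there is one of size $\omega_1$ in $[0,1]$. This is the hypothesis of Theorem~\ref{thm:luzin} for $\kappa=\mu=\omega_1$. Under $\mathsf{CH}$ we have $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)=\omega_1$, and Lemma~\ref{lem:luzinset} gives a Luzin set. Since $\mathsf{CH}$ is consistent with $\mathsf{ZFC}$, so is the negation of $P(\omega_1)$; the consistency of $P(\omega_1)$ is Theorem~\ref{thm:main}, proved in the next section.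
\end{proof}

\section{Coding points by functions in $\omega^\omega$}\label{sec:coding}

By Lemma~\ref{lem:model}, a proof of $P(\omega_1)$ must in particular find, in any set of $\omega_1$ reals, an uncountable nowhere dense subset. We first see how $\mathfrak b>\omega_1$ does this. A set is nowhere dense if every interval has a subinterval that misses it, so we prepare in each rational interval infinitely many candidates for such a subinterval.

Fix a list $(I_i)_{i\in\omega}$ of all nonempty open intervals with rational endpoints whose closure omits $0$, in which each interval appears infinitely often. Put $d_i=\operatorname{dist}(0,I_i)>0$. For each $i$ fix pairwise disjoint nonempty open intervals $I_{i,j}\subset I_i$, $j\in\omega$. Every nonempty open subset of $\mathbb R$ contains an interval from the list, and hence, by the repetitions,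
\begin{equation}\label{eq:tail}
\text{for every $n$, every nonempty open subset of $\mathbb R$ contains $I_i$ for some $i\ge n$.}
\end{equation}

\subsection*{The case of one coordinate}
Assume $\mathfrak b>\omega_1$ and let $X\subset\mathbb R$ have size $\omega_1$. For fixed $i$, a real $t$ lies in at most one of the intervals $I_{i,j}$. Let $f_t(i)=j+1$ if $t\in I_{i,j}$, and $f_t(i)=0$ if there is no such $j$. Then $t\notin I_{i,m}$ for every $m\ge f_t(i)$. For instance, if $I_i=(1,2)$ and $I_{i,j}=(1+2^{-j-1},1+2^{-j})$, then $t=1.2$ lies in $I_{i,2}=(1.125,1.25)$, so $f_t(i)=3$, and each of $I_{i,3},I_{i,4},\dots$ misses $t$. Thus \emph{any} upper bound for $f_t(i)$ names a subinterval of $I_i$ that misses $t$, and a common upper bound for many $t$ names a subinterval that misses all of them. Since $\omega_1<\mathfrak b$, there is $g$ with $f_t\le^*g$ for all $t\in X$. For each $t$ pick $n_t$ with $f_t(i)\le g(i)$ for $i\ge n_t$. By the pigeonhole principle, $n_t$ equals a fixed $n$ for all $t$ in an uncountable set $X'\subset X$. Then $X'$ misses the open set $\bigcup_{i\ge n}I_{i,g(i)}$, which is dense by \eqref{eq:tail}. So $X'$ is nowhere dense.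

\subsection*{All coordinates at once}
A point $x\in c_0(\Gamma)$ may have infinitely many different values, and we want one function that handles all of them. The values of $x$ can accumulate only at $0$, so $x$ has finitely many values in any interval whose closure omits $0$; this is why the list contains only such intervals. For $x\in c_0(\Gamma)$ define $f_x\in\omega^\omega$ by
\[
f_x(i)=\min\{m\in\omega:\ x(\gamma)\notin I_{i,j}\text{ for all }\gamma\in\Gamma\text{ and all }j\ge m\}.
\]
The minimum exists: $x(\gamma)\in I_i$ implies $|x(\gamma)|\ge d_i$, which holds for finitely many $\gamma$, and each value $x(\gamma)$ lies in at most one $I_{i,j}$. By definition,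
\begin{equation}\label{eq:avoid}
f_x(i)\le m\quad\text{implies}\quad x(\gamma)\notin I_{i,m}\text{ for all }\gamma\in\Gamma .
\end{equation}
Here the Eberlein property enters in full strength. For a point $x\in\mathbb R^\Gamma$ that merely has countable support, the values may be dense in $I_i$, and then $f_x(i)$ is not defined.

\begin{lemma}\label{lem:avoid}
Let $K\subset c_0(\Gamma)$ be pointwise compact and $Y\subset K$.
\begin{itemize}
\item[(a)] Let $n\in\omega$, and for $i\ge n$ let $J_i\subset I_i$ be a nonempty open interval with $x(\gamma)\notin J_i$ for all $x\in Y$ and $\gamma\in\Gamma$. Then $\overline Y$ is zero-dimensional.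
\item[(b)] If $g\in\omega^\omega$ and $f_x\le g$ for all $x\in Y$, then $\overline Y$ is zero-dimensional.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The open set $U=\bigcup_{i\ge n}J_i$ is dense by \eqref{eq:tail}, so $\mathbb R\setminus U$ is closed and nowhere dense. It contains all values $x(\gamma)$ with $x\in Y$, so Lemma~\ref{lem:zerodim} applies. (b) By \eqref{eq:avoid}, part (a) applies with $n=0$ and $J_i=I_{i,g(i)}$.
\end{proof}

What is needed from set theory is now exactly tameness. Definition~\ref{def:tame} asks for a bound that holds everywhere, whereas $\mathfrak b$ and $\mathfrak d$ concern $\le^*$. For regular uncountable cardinals the difference disappears, because there are only countably many finite initial segments.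

\begin{lemma}\label{lem:tame}
Every regular $\lambda$ with $\omega<\lambda<\mathfrak b$ or $\lambda>\mathfrak d$ is tame.
\end{lemma}

\begin{proof}
Let $(f_\alpha)_{\alpha<\lambda}$ be given. We first find $g'$ and $A'\subset\lambda$ of size $\lambda$ with $f_\alpha\le^*g'$ for $\alpha\in A'$. If $\lambda<\mathfrak b$, some $g'$ works with $A'=\lambda$. If $\lambda>\mathfrak d$, fix a dominating family $D$ of size $\mathfrak d$ and choose $g_\alpha\in D$ with $f_\alpha\le^*g_\alpha$; by the pigeonhole principle $g_\alpha$ equals a fixed $g'$ on a set $A'$ of size $\lambda$. For $\alpha\in A'$ choose $n_\alpha$ with $f_\alpha(i)\le g'(i)$ for $i\ge n_\alpha$. There are countably many possible pairs $(n_\alpha,f_\alpha|\{0,\dots,n_\alpha-1\})$ and $\lambda$ is uncountable, so the pair is a constant $(n,\sigma)$ on a set $A\subset A'$ of size $\lambda$. Let $g(i)=\sigma(i)$ for $i<n$ and $g(i)=g'(i)$ for $i\ge n$. Then $f_\alpha\le g$ for $\alpha\in A$.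
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:tame}(a)]
Let $\lambda$ be tame and let $K\subset c_0(\Gamma)$ be pointwise compact with $w(K)\ge\lambda$. By Lemma~\ref{lem:weight}(b), $|\Gamma_K|\ge\lambda$. Choose $B\subset\Gamma_K$ with $|B|=\lambda$, and for $\gamma\in B$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\neq0$. Tameness, applied to $(f_{x_\gamma})_{\gamma\in B}$, gives $A\subset B$ with $|A|=\lambda$ and $g$ with $f_{x_\gamma}\le g$ for all $\gamma\in A$. The closed set $L=\overline{\{x_\gamma:\gamma\in A\}}$ is zero-dimensional by Lemma~\ref{lem:avoid}(b) and has weight $\lambda$ by Lemma~\ref{lem:weight}(c).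
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $\mathfrak b>\omega_1$, then $\omega_1$ is tame by Lemma~\ref{lem:tame}, and $P(\omega_1)$ holds by Theorem~\ref{thm:tame}(a). Under $\mathsf{MA}+\mathfrak c>\omega_1$, which is consistent relative to $\mathsf{ZFC}$, we have $\mathfrak b=\mathfrak c>\omega_1$.
\end{proof}

Theorem~\ref{thm:tame}(a) gives a little more: if $\mathfrak b>\omega_1$, then every nonmetrizable Eberlein compact contains a closed zero-dimensional subspace of weight $\omega_1$.

\section{Singular weights}\label{sec:singular}

We prove Theorem~\ref{thm:tame}(b). Let $\kappa$ be singular and a limit of tame cardinals, and let $K\subset c_0(\Gamma)$ be pointwise compact of weight $\kappa$; thus $|\Gamma_K|=\kappa$ by Lemma~\ref{lem:weight}(b). For each tame $\lambda<\kappa$ the previous section produces a piece of $K$ that uses $\lambda$ coordinates and has a common bound in $\omega^\omega$. The task is to join $\operatorname{cf}\kappa$ such pieces while keeping the closure of the union zero-dimensional.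

\subsection*{Tame cofinality}
Let $\nu=\operatorname{cf}\kappa$ be tame. Here tameness can be applied a second time, to the bounds of the pieces. Choose a strictly increasing sequence $(\kappa_\xi)_{\xi<\nu}$ of tame cardinals cofinal in $\kappa$, and for $\gamma\in\Gamma_K$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\neq0$. For each $\xi$, tameness of $\kappa_\xi$, applied to any $\kappa_\xi$ elements of $\Gamma_K$, gives $A_\xi\subset\Gamma_K$ with $|A_\xi|=\kappa_\xi$ and $g_\xi$ with $f_{x_\gamma}\le g_\xi$ for all $\gamma\in A_\xi$. Tameness of $\nu$ gives $T\subset\nu$ with $|T|=\nu$ and $g$ with $g_\xi\le g$ for all $\xi\in T$. Let $A=\bigcup_{\xi\in T}A_\xi$. As $T$ is cofinal in $\nu$, we have $|A|=\kappa$, and $f_{x_\gamma}\le g$ for all $\gamma\in A$. (This is where bounds that hold everywhere, rather than eventually, are used.) By Lemmas~\ref{lem:avoid}(b) and~\ref{lem:weight}(c), $L=\overline{\{x_\gamma:\gamma\in A\}}$ is zero-dimensional of weight $\kappa$.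

\subsection*{Countable cofinality: the difficulty}
Let $\operatorname{cf}\kappa=\omega$, and let $\kappa_0<\kappa_1<\cdots$ be tame cardinals with supremum $\kappa$. The argument above breaks down, since the property in Definition~\ref{def:tame} fails for $\omega$: no infinite set of distinct constant functions has an everywhere bound. Given pieces $Y_n$ with bounds $g_n$, what remains is the diagonal bound $g(i)=\max_{n\le i}g_n(i)$. It shows that $I_{i,g(i)}$ is avoided by $Y_0,\dots,Y_i$, but says nothing about the values in $I_i$ of points of $Y_n$ with $n>i$. So we give up the single dense open set of Lemma~\ref{lem:avoid} and return to Lemma~\ref{lem:zerodim}, which treats each coordinate separately.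

Two examples show how late pieces can be kept harmless. Let $B_n$ be disjoint sets with $|B_n|=\kappa_n$, let $S=\bigcup_nB_n$, and let $(q_n)$ be an injective enumeration of $\mathbb Q\cap[0,1]$.
\begin{itemize}
\item \emph{A coordinate shared by all points of a piece.} Let $\tau=q_n$ on $B_n$, and let $Y_n$ be the set of isolated points of $K_\tau$ over $B_n$. At the shared coordinate $\bigcup_nY_n$ takes a dense set of values. But if $(q_{n_k})_k$ converges, then $S'=\bigcup_kB_{n_k}$ has size $\kappa$ and $\tau[S']$ is nowhere dense. At shared coordinates the pieces should be chosen to converge.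
\item \emph{Coordinates private to one point.} Let $Y_n=\{(1+q_n)e_\beta:\beta\in B_n\}\subset c_0(S)$. The values of $\bigcup_nY_n$ are dense in $[1,2]$, yet each coordinate takes only two values, and Lemma~\ref{lem:zerodim} applies.
\end{itemize}
The $\Delta$-system lemma splits the large coordinates of each piece into these two kinds. We use it in the following form.
\begin{quote}
\emph{If $\lambda$ is regular and uncountable and $(a_\alpha)_{\alpha<\lambda}$ are finite sets, then there are $A\subset\lambda$ of size $\lambda$ and a finite set $R$ with $a_\alpha\cap a_\beta=R$ for all distinct $\alpha,\beta\in A$.}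
\end{quote}
Repetitions among the $a_\alpha$ are allowed: if one set occurs $\lambda$ times, let $R$ be that set; otherwise, by regularity, there are $\lambda$ distinct sets, and the usual statement applies.

\subsection*{Countable cofinality: the proof}
\emph{Step 1: a point to converge to.} There is $z\in K$ such that $w(\overline V)=\kappa$ for every neighborhood $V$ of $z$ in $K$. Otherwise, by compactness, $K$ is a finite union of compact sets of weight less than $\kappa$, and the union of dense subsets of these sets gives $d(K)<\kappa$, contrary to Lemma~\ref{lem:weight}(b). The translate $K-z$ is a pointwise compact subset of $c_0(\Gamma)$ homeomorphic to $K$, so we may assume $z=0$. By Lemma~\ref{lem:weight}(a) and (b),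
\begin{equation}\label{eq:local}
|\Gamma_V|=\kappa\quad\text{for every neighborhood $V$ of $0$ in $K$.}
\end{equation}

\emph{Step 2: the pieces.} The diagonal bound fails to control $Y_n$ on the intervals $I_i$ with $i<n$. Values in these intervals have modulus at least
\[
\varepsilon_n=\min\bigl(\{1\}\cup\{d_i:i<n\}\bigr)>0,
\]
so for a point $x$ of the $n$th piece only the coordinates in the finite set
\[
F_n(x)=\{\gamma\in\Gamma:|x(\gamma)|\ge\varepsilon_n\}
\]
need attention. We choose recursively sets $Y_n\subset K$, finite sets $R_n\subset\Gamma$ and functions $g_n\in\omega^\omega$ such that, with $\Gamma_n=\Gamma_{Y_n}$: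
\begin{itemize}
\item[(1)] $|x(\gamma)|<2^{-n}$ for $x\in Y_n$ and $\gamma\in R_0\cup\dots\cup R_{n-1}$;
\item[(2)] $|\Gamma_n|=\kappa_n$;
\item[(3)] $f_x\le g_n$ for $x\in Y_n$;
\item[(4)] the sets $F_n(x)\setminus R_n$, $x\in Y_n$, are pairwise disjoint;
\item[(5)] $(F_n(x)\setminus R_n)\cap\Gamma_m=\emptyset$ for $x\in Y_n$ and $m<n$.
\end{itemize}
Condition (1) makes the pieces converge to $0$ at the shared coordinates. Conditions (4) and (5) say that a large coordinate outside $R_n$ is private within the piece and is not used by earlier pieces.

Suppose that the objects with index below $n$ are chosen. The set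
\[
V=\{x\in K:|x(\gamma)|<2^{-n}\text{ for all }\gamma\in R_0\cup\dots\cup R_{n-1}\}
\]
is a neighborhood of $0$ in $K$, because the $R_m$ are finite. By \eqref{eq:local} we can pick distinct $\gamma_\alpha\in\Gamma$ and points $x_\alpha\in V$ with $x_\alpha(\gamma_\alpha)\neq0$ for $\alpha<\kappa_n$. We shrink the index set three times, each time keeping $\kappa_n$ indices. By tameness of $\kappa_n$ there are $g_n$ and $A\subset\kappa_n$ of size $\kappa_n$ with $f_{x_\alpha}\le g_n$ for $\alpha\in A$. By the $\Delta$-system lemma there are a finite set $R_n$ and $A'\subset A$ of size $\kappa_n$ with $F_n(x_\alpha)\cap F_n(x_\beta)=R_n$ for distinct $\alpha,\beta\in A'$. Now each element of $\bigcup_{m<n}\Gamma_m$ lies in $F_n(x_\alpha)\setminus R_n$ for at most one $\alpha\in A'$, and $|\bigcup_{m<n}\Gamma_m|<\kappa_n$ by (2). So fewer than $\kappa_n$ indices $\alpha\in A'$ have $F_n(x_\alpha)\setminus R_n$ meeting $\bigcup_{m<n}\Gamma_m$. Let $A''$ be the set of the other indices and $Y_n=\{x_\alpha:\alpha\in A''\}$. Then (1) holds since $Y_n\subset V$, and (3), (4), (5) hold by the choice of $A$, $A'$, $A''$. For (2), $\Gamma_n$ contains the $\kappa_n$ distinct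 coordinates $\gamma_\alpha$, $\alpha\in A''$, and is a union of at most $\kappa_n$ countable sets.

\emph{Step 3: the subspace.} Let $Y=\bigcup_nY_n$ and $L=\overline Y$. Then $\Gamma_L=\bigcup_n\Gamma_n$ has size $\kappa$, so $w(L)=\kappa$ by Lemma~\ref{lem:weight}. By Lemma~\ref{lem:zerodim} it remains to show that $E_\gamma=\{x(\gamma):x\in Y\}$ is nowhere dense for each $\gamma\in\Gamma$. For this it suffices to find, in every interval $J$ from the list $(I_i)$, a nonempty open subinterval that misses $E_\gamma$: such a subinterval also misses $\overline{E_\gamma}$, and every nonempty open set contains some $J$. Put $g(i)=\max_{n\le i}g_n(i)$. By (3) and \eqref{eq:avoid},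
\begin{equation}\label{eq:diag}
x\in Y_n\text{ and }n\le i\quad\text{imply}\quad x(\gamma)\notin I_{i,g(i)} .
\end{equation}

\emph{Case $\gamma\in R_m$ for some $m$.} Choose $N\ge m$ with $2^{-N}\le\operatorname{dist}(0,J)$, and, using the repetitions in the list, $i\ge N$ with $I_i=J$. Let $x\in Y_n$. If $n>N$, then $m<n$, so (1) gives $|x(\gamma)|<2^{-n}<\operatorname{dist}(0,J)$ and $x(\gamma)\notin J$. If $n\le N$, then $n\le i$, and \eqref{eq:diag} gives $x(\gamma)\notin I_{i,g(i)}$. So $I_{i,g(i)}\subset J$ misses $E_\gamma$.

\emph{Case $\gamma\notin\bigcup_mR_m$.} Let $J=I_i$. Call a pair $(n,x)$ \emph{late} if $n>i$, $x\in Y_n$ and $x(\gamma)\in I_i$. For a late pair, $|x(\gamma)|\ge d_i\ge\varepsilon_n$, so $\gamma\in F_n(x)\setminus R_n$. By (4), for each $n$ there is at most one late pair with first entry $n$. If $(m,x')$ and $(n,x)$ were late pairs with $m<n$, then $x'(\gamma)\neq0$ would give $\gamma\in\Gamma_m$, and $\gamma\in F_n(x)\setminus R_n$ would contradict (5). So there is at most one late pair. By \eqref{eq:diag} the pieces $Y_n$ with $n\le i$ contribute nothing to $E_\gamma\cap I_{i,g(i)}$. Hence this intersection has at most one point,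 and $I_{i,g(i)}$ contains a nonempty open interval that misses $E_\gamma$.

This completes the proof of Theorem~\ref{thm:tame}(b). \qed

\section{The case $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)$}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The cardinal $\mu=\mathrm{add}(\mathcal M)$ is regular and uncountable, and \eqref{eq:cichon} gives $\mathfrak b=\mathfrak d=\mu$. By Lemma~\ref{lem:tame}, every regular uncountable $\lambda\neq\mu$ is tame.

Suppose $\operatorname{cf}\kappa\neq\mu$. If $\kappa=\omega$, then $P(\kappa)$ holds by Example~\ref{ex:omega}. If $\kappa$ is regular and uncountable, then $\kappa=\operatorname{cf}\kappa\neq\mu$ is tame, and Theorem~\ref{thm:tame}(a) applies. Let $\kappa$ be singular. Then $\kappa$ is a limit cardinal, so it is the supremum of the uncountable successor cardinals below it that differ from $\mu$. These are regular, hence tame. The cardinal $\operatorname{cf}\kappa$ is regular and different from $\mu$, so it is $\omega$ or tame. Theorem~\ref{thm:tame}(b) applies.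

Suppose $\operatorname{cf}\kappa=\mu$. Lemma~\ref{lem:luzinset} provides the set $X$ required in Theorem~\ref{thm:luzin}, so $P(\kappa)$ fails.

As noted after \eqref{eq:cichon}, the hypothesis holds with $\mu=\mathfrak c$ under $\mathsf{MA}$ and with $\mu=\omega_1$ under $\mathsf{CH}$.
\end{proof}

\section{Uniform Eberlein compacta}\label{sec:uniform}

In Section~\ref{sec:coding} a point $x$ meets finitely many of the intervals $I_{i,j}$, $j\in\omega$, with no bound on their number, and we escaped all of them by going above the largest index. In a bounded subset of $\ell_2(\Gamma)$ the number of intervals met is at most a number $N_i$ that does not depend on $x$. Then domination can be replaced by something weaker. If $N_i=1$ for all $i$, let $\varphi_x(i)$ be the index of the interval that $x$ meets (or $0$ if there is none); any $h$ with $h(i)\neq\varphi_x(i)$ names an interval $I_{i,h(i)}$ that $x$ avoids. Call two functions on a countably infinite set \emph{eventually different} if they agree at only finitely many points. The relevant facts are two theorems of Bartoszy\'nski \cite[Thms~2.4.1 and~2.4.7]{BJ}.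
\begin{itemize}
\item[(i)] If $F\subset\omega^\omega$ and $|F|<\mathrm{non}(\mathcal M)$, then some $h\in\omega^\omega$ is eventually different from every $f\in F$.
\item[(ii)] There is $H\subset\omega^\omega$ with $|H|=\mathrm{cov}(\mathcal M)$ such that every $f\in\omega^\omega$ is eventually different from some $h\in H$.
\end{itemize}
They yield the following substitute for tameness.

\begin{lemma}\label{lem:evdiff}
Let $\kappa$ be regular and uncountable with $\kappa<\mathrm{non}(\mathcal M)$ or $\kappa>\mathrm{cov}(\mathcal M)$. Let $B$ be countably infinite and let $\varphi_\alpha\in\omega^B$ for $\alpha<\kappa$. Then there is $h\in\omega^B$ that is eventually different from $\varphi_\alpha$ for $\kappa$ many $\alpha$.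
\end{lemma}

\begin{proof}
Using a bijection we may assume $B=\omega$. If $\kappa<\mathrm{non}(\mathcal M)$, apply (i) to $\{\varphi_\alpha:\alpha<\kappa\}$. If $\kappa>\mathrm{cov}(\mathcal M)$, choose for each $\alpha$ an $h_\alpha\in H$ eventually different from $\varphi_\alpha$; by the pigeonhole principle $h_\alpha$ is constant on a set of size $\kappa$.
\end{proof}

It remains to reduce general $N_i$ to the case $N_i=1$: we must avoid $N_i$ forbidden indices by avoiding single numbers. The device is Cantor's diagonal argument. Take $N_i=2$ and index the subintervals of $I_i$ by pairs of natural numbers. If the forbidden pairs are $(a,b)$ and $(a',b')$, record the diagonal $(a,b')$. A pair $(u,v)$ with $u\neq a$ and $v\neq b'$ differs from $(a,b)$ in the first entry and from $(a',b')$ in the second.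

\begin{proof}[Proof of Theorem~\ref{thm:uniform}]
Let $K\subset\ell_2(\Gamma)$ be weakly compact of weight $\kappa$, with $\|x\|\le M$ for $x\in K$. By Section~\ref{sec:c0}, $K$ is a pointwise compact subset of $c_0(\Gamma)$, and $|\Gamma_K|=\kappa$ by Lemma~\ref{lem:weight}(b). Let $N_i\ge1$ be an integer with $N_i\ge M^2/d_i^2$. If $x\in K$ and $x(\gamma)\in I_i$ for $k$ coordinates $\gamma$, then $kd_i^2\le\|x\|^2\le M^2$, so $k\le N_i$.

Let $B_i$ be pairwise disjoint sets with $|B_i|=N_i$, and let $B=\bigcup_iB_i$, a countably infinite set. The set $\omega^{B_i}$ is countably infinite, so we may re-index the disjoint subintervals of $I_i$ as $I_{i,s}$ with $s\in\omega^{B_i}$. For $x\in K$ the set of forbidden indices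
\[
S_x(i)=\{s\in\omega^{B_i}:x(\gamma)\in I_{i,s}\text{ for some }\gamma\in\Gamma\}
\]
has at most $N_i$ elements. Define $\varphi_x\in\omega^B$ on each $B_i$ as follows. If $S_x(i)\neq\emptyset$, list it as $\{s_b:b\in B_i\}$, with repetitions if necessary, and let $\varphi_x(b)=s_b(b)$ for $b\in B_i$. If $S_x(i)=\emptyset$, let $\varphi_x(b)=0$ for $b\in B_i$. Then for $h\in\omega^B$,
\begin{equation}\label{eq:slalom}
h(b)\neq\varphi_x(b)\text{ for all }b\in B_i\quad\text{implies}\quad h|B_i\notin S_x(i),
\end{equation}
since $h|B_i$ differs from $s_b$ at the point $b$.

For $\gamma\in\Gamma_K$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\neq0$. By Lemma~\ref{lem:evdiff} there are $h\in\omega^B$ and $A'\subset\Gamma_K$ of size $\kappa$ such that $\varphi_{x_\gamma}$ is eventually different from $h$ for $\gamma\in A'$. For such $\gamma$ the finitely many points of agreement lie in finitely many of the sets $B_i$, so by \eqref{eq:slalom} there is $n_\gamma$ with $h|B_i\notin S_{x_\gamma}(i)$ for $i\ge n_\gamma$. By the pigeonhole principle $n_\gamma$ equals a fixed $n$ on a set $A\subset A'$ of size $\kappa$. Then no point $x_\gamma$ with $\gamma\in A$ takes a value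 in $J_i=I_{i,h|B_i}$ for any $i\ge n$. The closed set $L=\overline{\{x_\gamma:\gamma\in A\}}$ is zero-dimensional by Lemma~\ref{lem:avoid}(a) and has weight $\kappa$ by Lemma~\ref{lem:weight}(c).
\end{proof}

\begin{remark}
The hypothesis of Theorem~\ref{thm:uniform} is implied by that of Lemma~\ref{lem:tame}. Indeed, the product space $\omega^\omega$ is homeomorphic to the irrationals, and each set $\{f:f\le^*g\}$ is meager in it. Hence a $\le^*$-bounded family is meager, which gives $\mathfrak b\le\mathrm{non}(\mathcal M)$, and a dominating family yields a cover by meager sets, which gives $\mathrm{cov}(\mathcal M)\le\mathfrak d$.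
\end{remark}

\begin{thebibliography}{9}

\bibitem{AL}
Amir and Lindenstrauss, Ann. of Math. 88 (1968).

\bibitem{BJ}
Bartoszy\'nski and Judah, \emph{Set Theory: On the Structure of the Real Line}.

\bibitem{Marciszewski}
Witold Marciszewski, \emph{On two problems concerning Eberlein compacta}, arXiv:2103.03153 (2021).

\end{thebibliography}
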